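\title{Homomorphisms from amalgams to virtually abelian groups that keep the factors apart}

\begin{abstract}
Let $G=G_1*_{G_0}G_2$ be an amalgamated free product of finitely generated virtually abelian groups over a virtually cyclic subgroup. We show that there is a homomorphism $\nu$ from $G$ to a finitely generated virtually abelian group that is injective on $G_1$ and on $G_2$ and satisfies $\nu(G_1)\cap\nu(G_2)=\nu(G_0)$. More generally, for an arbitrary amalgam, any homomorphism to a finitely generated virtually abelian group that is injective on both factors can be replaced by one with this smallest possible intersection. The proof lets $G$ act on finite unions of copies of $\mathbb Z$ and conjugates the action of $G_2$ by bijections that commute with $G_0$. The group $\mathbb Z^2\rtimes SL_2(\mathbb Z)$ shows that the hypothesis on $G_0$ cannot be dropped.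
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $G_1$ and $G_2$ be groups with a common subgroup $G_0$, and let $G=G_1*_{G_0}G_2$ be their amalgamated free product. We use two standard facts. First, $G_1$ and $G_2$ are subgroups of $G$, they generate $G$, and $G_1\cap G_2=G_0$. Second, any two homomorphisms $G_1\to E$ and $G_2\to E$ that agree on $G_0$ extend to a unique homomorphism $G\to E$. A group is \emph{virtually abelian} (\emph{virtually cyclic}) if it has an abelian (cyclic) subgroup of finite index; finite groups are virtually cyclic.

An amalgam of virtually abelian groups need not be virtually abelian. Gluing $\langle a,c\rangle\cong\mathbb Z^2$ to $\langle b,c\rangle\cong\mathbb Z^2$ along $\langle c\rangle$ gives the direct product of $\langle c\rangle$ with the free group on $a,b$. So a homomorphism $\nu$ from $G$ to a virtually abelian group cannot be expected to be injective, and one asks how much of the amalgam it can preserve. The first thing to preserve is the factors. It is known that if $G_1,G_2$ are finitely generated virtually abelian and $G_0$ is virtually cyclic, then some homomorphism from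 $G$ to a finitely generated virtually abelian group is injective on $G_1$ and on $G_2$. The second thing to preserve is the way the factors meet. Always $\nu(G_0)\subseteq\nu(G_1)\cap\nu(G_2)$, but injectivity on the factors does not bound the intersection from above: if $G_1$ and $G_2$ are two copies of one group $H$, glued along the two copies of a subgroup, then the \emph{folding map} $G\to H$, which is the identity on each copy, is injective on both factors and has $\nu(G_1)\cap\nu(G_2)=H$. The following problem comes from the paper of Merladet Urig\"uen and Minasyan \cite{MM}.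

\begin{quote}
\emph{Let $G_1,G_2$ be finitely generated virtually abelian and let $G_0$ be virtually cyclic. Is there always a homomorphism $\nu$ from $G=G_1*_{G_0}G_2$ to a finitely generated virtually abelian group that is injective on $G_1$ and on $G_2$ and such that $\nu(G_1)\cap\nu(G_2)$ is virtually cyclic?}
\end{quote}

When $G_0$ is central in both factors the answer is yes. The subgroup $D=\{(h,h^{-1}):h\in G_0\}$ is then central in $G_1\times G_2$, and the natural maps $G_i\to(G_1\times G_2)/D$ agree on $G_0$. The images of $x_1\in G_1$ and $x_2\in G_2$ coincide only if $(x_1,x_2^{-1})\in D$, that is, only if $x_1=x_2\in G_0$, and the image of $x_i$ is trivial only if $x_i=1$. This suggests the answer yes in general, but the construction does not extend: if $\nu$ is injective on $G_1$ and $\nu(G_1)$ commutes with $\nu(G_2)\supseteq\nu(G_0)$, then $G_0$ is central in $G_1$. Otherwise the two images must be kept apart inside a group where they do not commute. This can be done, with the smallest possible intersection.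

\begin{theorem}\label{thm:A}
Let $G=G_1*_{G_0}G_2$ with $G_1,G_2$ finitely generated virtually abelian and $G_0$ virtually cyclic. Then there are a finitely generated virtually abelian group $E$ and a homomorphism $\nu:G\to E$, injective on $G_1$ and on $G_2$, such that $\nu(G_1)\cap\nu(G_2)=\nu(G_0)$. In particular $\nu(G_1)\cap\nu(G_2)$ is virtually cyclic.
\end{theorem}

The hypothesis on $G_0$ is needed only to obtain one homomorphism that is injective on the factors. The control of the intersection holds for every $G_0$ and adds no further obstruction.

\begin{theorem}\label{thm:B}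
Let $G=G_1*_{G_0}G_2$ be any amalgamated free product. Suppose that some homomorphism from $G$ to a finitely generated virtually abelian group is injective on $G_1$ and on $G_2$. Then there is a homomorphism $\nu$ from $G$ to a finitely generated virtually abelian group, injective on $G_1$ and on $G_2$, with $\nu(G_1)\cap\nu(G_2)=\nu(G_0)$.
\end{theorem}

\begin{proposition}\label{prop:C}
There is an amalgam $G=G_1*_{G_0}G_2$ of finitely generated virtually abelian groups, with $G_0$ virtually $\mathbb Z^2$, such that no homomorphism from $G$ to a virtually abelian group is injective on $G_0$.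
\end{proposition}

Section~\ref{sec:example} shows the method on one example, and Section~\ref{sec:spaces} sets up the actions that generalize it. Theorem~\ref{thm:B} is proved in Sections~\ref{sec:finite}--\ref{sec:exact}. Section~\ref{sec:cyclic} proves the known existence statement for virtually cyclic $G_0$, so that the proof of Theorem~\ref{thm:A} is self-contained, and Section~\ref{sec:SL2} proves Proposition~\ref{prop:C}.

\section{A double of $\mathbb Z\wr\mathrm{Sym}(2)$}\label{sec:example}

Write $\mathbb Z\wr\mathrm{Sym}(m)=\mathbb Z^m\rtimes\mathrm{Sym}(m)$, where $\mathrm{Sym}(m)$ permutes the standard basis $\varepsilon_1,\dots,\varepsilon_m$. This group acts faithfully on a disjoint union of $m$ copies of $\mathbb Z$, which we call lines: $\varepsilon_j$ translates the $j$th line by $1$ and fixes the other lines pointwise, and $\mathrm{Sym}(m)$ permutes the lines.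

Let $G_1=\langle e_1,e_2\rangle\rtimes\langle s\rangle$ and $G_2=\langle e_1',e_2'\rangle\rtimes\langle s'\rangle$ be two copies of $\mathbb Z\wr\mathrm{Sym}(2)$, glued along $G_0=\langle c\rangle$ with $c=e_1=e_1'$. Here $scs^{-1}=e_2$, so $G_0$ is not central in $G_1$. The folding map lets $G$ act on two lines. Add a third line on which $G$ acts trivially, and let $\rho:G\to\mathbb Z\wr\mathrm{Sym}(3)$ be the resulting action. The element $c$ translates line~$1$ and fixes lines $2$ and $3$ pointwise, so the transposition $\theta=(2\,3)$ commutes with $\rho(c)=\varepsilon_1$. Hence $\rho|_{G_1}$ and $\theta^{-1}\rho|_{G_2}\theta$ agree on $G_0$ and define a new homomorphism $\nu:G\to\mathbb Z\wr\mathrm{Sym}(3)$, still injective on each factor, with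
\[
\nu(G_1)=\langle\varepsilon_1,\varepsilon_2\rangle\rtimes\langle(1\,2)\rangle,\qquad
\nu(G_2)=\langle\varepsilon_1,\varepsilon_3\rangle\rtimes\langle(1\,3)\rangle .
\]
An element of both images has permutation part in $\langle(1\,2)\rangle\cap\langle(1\,3)\rangle=1$, so it is a translation in $\langle\varepsilon_1,\varepsilon_2\rangle\cap\langle\varepsilon_1,\varepsilon_3\rangle=\langle\varepsilon_1\rangle$. Thus $\nu(G_1)\cap\nu(G_2)=\nu(G_0)$.

Lines $2$ and $3$ look alike to $G_0$ and different to the factors, and exchanging them for $G_2$ alone pulls the images apart. In general one has to turn an arbitrary homomorphism into an action on lines, to manufacture enough pairs of lines that look alike to $G_0$, and to remove a finite error that remains at the end.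

\section{$\mathbb Z$-spaces}\label{sec:spaces}

We use three elementary facts.
\begin{itemize}
\item[(F1)] A finitely generated virtually abelian group $H$ has a normal free abelian subgroup of finite rank and finite index. Indeed, the intersection $B$ of the conjugates of an abelian subgroup of finite index is normal, abelian, of finite index, and so finitely generated. If $k$ is the order of the torsion subgroup of $B$, then $\{x^k:x\in B\}$ is characteristic in $B$, torsion-free and of finite index.
\item[(F2)] A finite direct product of finitely generated virtually abelian groups is finitely generated virtually abelian.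
\item[(F3)] Let $B$ be a finitely generated abelian group, hence a finite direct sum of cyclic groups, and let $b\in B$. If $b$ has infinite order, it has a nonzero coordinate in some summand $\mathbb Z$, so some homomorphism $B\to\mathbb Z$ does not vanish at $b$. If $b\ne0$, then $b\notin qB$ for some $q\ge1$: take $q>|\beta|$ for a nonzero coordinate $\beta$ in a summand $\mathbb Z$, and $q=k$ for a nonzero coordinate in a summand $\mathbb Z/k$.
\end{itemize}

A \emph{$\mathbb Z$-space} is a set $Y$ with a free action of $\mathbb Z$, written $y\mapsto y+m$, that has finitely many orbits. The orbits $y+\mathbb Z$ are the \emph{lines} of $Y$, and $Y/\mathbb Z$ is the set of lines. Let $\mathrm{Aut}_{\mathbb Z}(Y)$ be the group of bijections of $Y$ that commute with $\mathbb Z$. If $Y$ has $m$ lines, choose a base point on each. The automorphisms that preserve every line are the translations, by an arbitrary integer on each line, and form a normal subgroup $\mathbb Z^m$; those that permute the base points form a complement $\mathrm{Sym}(m)$. So $\mathrm{Aut}_{\mathbb Z}(Y)\cong\mathbb Z\wr\mathrm{Sym}(m)$ is finitely generated virtually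 abelian.

An \emph{action of a group $H$ on the $\mathbb Z$-space $Y$} is a homomorphism $H\to\mathrm{Aut}_{\mathbb Z}(Y)$. It makes $Y$ an $(H\times\mathbb Z)$-set by $(h,m)\cdot y=hy+m$. If $h\in H$ preserves the line $y+\mathbb Z$, define the \emph{translation length} $\tau_y(h)\in\mathbb Z$ by $hy=y+\tau_y(h)$. It depends only on $h$ and the line, because $h(y+m)=hy+m=(y+m)+\tau_y(h)$. It is a homomorphism from the stabilizer of the line to $\mathbb Z$, because $hh'y=h(y+\tau_y(h'))=y+\tau_y(h)+\tau_y(h')$.

\subsection*{Induced spaces}
To replace an arbitrary target by $\mathrm{Aut}_{\mathbb Z}(Y)$ we need faithful actions. Let $A$ be a normal subgroup of finite index in $H$ and let $f\in\mathrm{Hom}(A,\mathbb Z)$. Then $A$ acts on a single line by translating through $f$, and we induce this action to $H$. Let $Y(f)$ be the quotient of $H\times\mathbb Z$ by the equivalence relation $(ha,m)\sim(h,m+f(a))$, $a\in A$, and put $[h,m]+k=[h,m+k]$ and $h'[h,m]=[h'h,m]$. The action of $\mathbb Z$ is free, since $(h,m)\sim(h,m')$ forces $a=1$ and $m=m'$. The map $[h,m]\mapsto hA$ identifies the lines with $H/A$, compatibly with $H$.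 So $H$ acts on the $\mathbb Z$-space $Y(f)$, and for $a\in A$
\begin{equation}\label{eq:induced}
a[h,m]=[h\cdot h^{-1}ah,m]=[h,m]+f(h^{-1}ah).
\end{equation}

\begin{lemma}\label{lem:faithful}
Let $A$ be normal of finite index in $H$, and let $f_1,\dots,f_l\in\mathrm{Hom}(A,\mathbb Z)$, $l\ge1$, satisfy $\bigcap_j\ker f_j=1$. Then $H$ acts faithfully on $Y(f_1)\sqcup\dots\sqcup Y(f_l)$. In particular every finitely generated virtually abelian group acts faithfully on some nonempty $\mathbb Z$-space.
\end{lemma}

\begin{proof}
If $h$ acts trivially, it fixes the coset $A\in H/A$, so $h\in A$. Formula \eqref{eq:induced} at $[1,0]\in Y(f_j)$ gives $f_j(h)=0$ for all $j$, so $h=1$. For the last claim take $A$ from (F1), and for the $f_j$ a basis of $\mathrm{Hom}(A,\mathbb Z)$ together with $0$; the latter makes the family nonempty when $A=1$.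
\end{proof}

\begin{remark}
In Theorems~\ref{thm:A} and~\ref{thm:B} the target may be taken to be $\mathbb Z\wr\mathrm{Sym}(m)$ for some $m$: compose $\nu$ with the embedding of its target given by Lemma~\ref{lem:faithful}.
\end{remark}

\subsection*{Gluing and twisting}
Every homomorphism that we construct comes from the next lemma.

\begin{lemma}\label{lem:glue}
Let $G_i$ act on a set $Y_i$ for $i=1,2$, and let $\theta:Y_1\to Y_2$ be a bijection that commutes with the actions of $G_0$. Then $G=G_1*_{G_0}G_2$ has an action on $Y_1$ in which $G_1$ acts as given and $g\in G_2$ acts as $\theta^{-1}g\theta$. If $G_i$ is faithful on $Y_i$, it is faithful in this action. If the $Y_i$ are $\mathbb Z$-spaces and the actions and $\theta$ commute with $\mathbb Z$, then $G$ acts on the $\mathbb Z$-space $Y_1$.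
\end{lemma}

\begin{proof}
For $h\in G_0$ and $y\in Y_1$ we have $\theta^{-1}h\theta(y)=hy$, so the two homomorphisms to $\mathrm{Sym}(Y_1)$, or to $\mathrm{Aut}_{\mathbb Z}(Y_1)$, agree on $G_0$ and extend to $G$. Conjugation by $\theta$ does not change kernels.
\end{proof}

When $Y_1=Y_2$ carries an action of $G$ and we apply the lemma to its restrictions, we call the new action the \emph{twist} by $\theta$. To find bijections $\theta$ we use the description of orbits by stabilizers: for a group $H$ and points $w,w'$ of $H$-sets, the orbit $Hw$ is isomorphic to the coset space $H/\mathrm{Stab}_H(w)$, so if $\mathrm{Stab}_H(w)=\mathrm{Stab}_H(w')$, then $hw\mapsto hw'$ is a well-defined isomorphism $Hw\to Hw'$.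

\section{Coincidences and a finite twist}\label{sec:finite}

It is convenient to record the intersection of the images inside $G_1\times G_2$, where different homomorphisms can be compared. For $\nu:G\to E$ define the \emph{coincidence group}
\[
I(\nu)=\{(x_1,x_2)\in G_1\times G_2:\nu(x_1)=\nu(x_2)\}.
\]
It is a subgroup of $G_1\times G_2$ that contains $\Delta=\{(h,h):h\in G_0\}$. Two observations organize the proof of Theorem~\ref{thm:B}.
\begin{itemize}
\item[(I1)] If $\nu$ is injective on $G_1$ and on $G_2$, then $(x_1,x_2)\mapsto\nu(x_1)$ is an isomorphism $I(\nu)\to\nu(G_1)\cap\nu(G_2)$ that carries $\Delta$ onto $\nu(G_0)$. It is onto by definition, and $\nu(x_1)=\nu(x_2)=1$ forces $x_1=x_2=1$.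
\item[(I2)] For the product homomorphism $(\nu,\nu'):G\to E\times E'$ we have $I(\nu,\nu')=I(\nu)\cap I(\nu')$, and $(\nu,\nu')$ is injective on the factors if $\nu$ is.
\end{itemize}
So we start from a homomorphism that is injective on the factors and append coordinates until the coincidence group has shrunk to $\Delta$. The appended coordinates need not be injective on anything. The simplest ones have finite image.

\begin{lemma}\label{lem:finitetwist}
Let $P$ be a subgroup of finite index in $G$ that contains $G_0$. There is a homomorphism $\psi$ from $G$ to a finite group with $I(\psi)\subseteq P\times P$.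
\end{lemma}

\begin{proof}
Let $G$ act on the finite set $\Omega=G/P\times\{1,2\}$ through the first coordinate. Let $\theta:\Omega\to\Omega$ fix $(P,1)$ and $(P,2)$ and exchange $(xP,1)$ with $(xP,2)$ whenever $xP\ne P$. Since $G_0\le P$, the group $G_0$ fixes the coset $P$ and permutes the other cosets, so $\theta$ commutes with $G_0$. Let $\psi:G\to\mathrm{Sym}(\Omega)$ be the twist by $\theta$. For $x_1\in G_1$ and $x_2\in G_2$,
\[
\psi(x_1)(P,1)=(x_1P,1),\qquad
\psi(x_2)(P,1)=\theta^{-1}(x_2P,1)=\begin{cases}(P,1)&\text{if }x_2\in P,\\ (x_2P,2)&\text{if }x_2\notin P.\end{cases}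
\]
If $\psi(x_1)=\psi(x_2)$, the second coordinates give $x_2\in P$, and then the first coordinates give $x_1P=P$.
\end{proof}

If the given homomorphism $\rho$ has finite target, this already proves Theorem~\ref{thm:B}. Take $P=\rho^{-1}(\rho(G_0))$. Injectivity on the factors gives $P\cap G_i=G_0$, so $I(\rho,\psi)\subseteq I(\rho)\cap(G_0\times G_0)=\Delta$. In general finite coordinates are not enough. If $\psi$ has finite image, then $I(\rho,\psi)$ contains $I(\rho)\cap(\ker\psi\times\ker\psi)$, which has finite index in $I(\rho)$. When $\Delta$ has infinite index in $I(\rho)$, as in Section~\ref{sec:example}, we must first twist actions on $\mathbb Z$-spaces.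

\section{Reduction to finite index}\label{sec:rank}

In this section and the next, $G$ satisfies the hypothesis of Theorem~\ref{thm:B}. Composing the given homomorphism with a faithful action from Lemma~\ref{lem:faithful}, we obtain an action $\rho:G\to\mathrm{Aut}_{\mathbb Z}(Y)$ on a $\mathbb Z$-space that is injective on $G_1$ and on $G_2$. Let $K$ be the kernel of the action of $G$ on the finite set $Y/\mathbb Z$; it is normal of finite index. Put $N_i=K\cap G_i$ for $i=0,1,2$. Let $\tau_1,\dots,\tau_r\in\mathrm{Hom}(K,\mathbb Z)$ be the translation lengths on the $r$ lines of $Y$, and let $\tau=(\tau_1,\dots,\tau_r):K\to\mathbb Z^r$. An element of $\ker\tau$ acts trivially on $Y$, so $\tau$ is injective on $N_1$ and on $N_2$. In particular $N_1$ is a finitely generated abelian group. This is where the hypothesis enters.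

\begin{proposition}\label{prop:finiteindex}
There is a homomorphism $\nu_0$ from $G$ to a finitely generated virtually abelian group, injective on $G_1$ and on $G_2$, such that $\Delta$ has finite index in $I(\nu_0)$.
\end{proposition}

\subsection*{What a twist detects}
Let $G$ act on a $\mathbb Z$-space $W$ so that $K$ preserves every line, let $\theta\in\mathrm{Aut}_{\mathbb Z}(W)$ commute with $G_0$, and let $\nu_\theta$ be the twist. For $x_i\in N_i$ and $w\in W$ we have $\nu_\theta(x_1)w=w+\tau_w(x_1)$ and $\nu_\theta(x_2)w=\theta^{-1}\bigl(\theta(w)+\tau_{\theta(w)}(x_2)\bigr)=w+\tau_{\theta(w)}(x_2)$. Hence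
\begin{equation}\label{eq:twist}
\nu_\theta(x_1)=\nu_\theta(x_2)\ \Longrightarrow\ \tau_w(x_1)=\tau_{\theta(w)}(x_2)\quad\text{for all }w\in W .
\end{equation}
If moreover $\tau_{\theta(w)}(x_1)=\tau_{\theta(w)}(x_2)$, then $x_1$ is killed by $\tau_w-\tau_{\theta(w)}$. This difference vanishes on $N_0$, because \eqref{eq:twist} applies to $x_1=x_2\in N_0$. So twists impose linear conditions on $x_1$ that elements of $N_0$ satisfy. The next lemma says which conditions suffice.

Let $\Lambda\le\mathrm{Hom}(K,\mathbb Z)$ be the subgroup generated by $\tau_1,\dots,\tau_r$, and let $\Lambda_0=\{\lambda\in\Lambda:\lambda|_{N_0}=0\}$. Let $S\le N_1$ be the preimage of the torsion subgroup of the finitely generated abelian group $N_1/N_0$; thus $|S:N_0|<\infty$.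

\begin{lemma}\label{lem:annihilator}
If $x\in N_1$ and $\lambda(x)=0$ for all $\lambda\in\Lambda_0$, then $x\in S$.
\end{lemma}

\begin{proof}
Suppose $x\notin S$. Then $\tau(x)$ has infinite order in $\mathbb Z^r/\tau(N_0)$: if $j\tau(x)=\tau(h)$ with $j\ge1$ and $h\in N_0$, then $x^j=h$ by injectivity of $\tau$ on $N_1$, and $x\in S$. By (F3) there is a homomorphism $\mathbb Z^r\to\mathbb Z$, $v\mapsto\sum_jc_jv_j$, that vanishes on $\tau(N_0)$ but not at $\tau(x)$. Then $\lambda=\sum_jc_j\tau_j$ lies in $\Lambda_0$ and $\lambda(x)\neq0$.
\end{proof}

We therefore want a space $W$ in which each generator of $\Lambda_0$ has the form $\tau_w-\tau_{\theta(w)}$. In Section~\ref{sec:example}, $\Lambda_0$ is generated by $\tau_2=\tau_2-0$, and one trivial line was all that had to be added. In general there are two difficulties.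

\subsection*{Tensor products}
The first difficulty is that a generator of $\Lambda_0$ need not be a difference of two elements of $\{0,\tau_1,\dots,\tau_r\}$.

\begin{example}\label{ex:12}
Take $G_1,G_2$ as in Section~\ref{sec:example}, but glue along $c=e_1e_2^2=e_1'e_2'^2$, and let $\rho$ be the folding action on two lines $Y$. Then $\tau_1(c)=1$, $\tau_2(c)=2$, $N_0=G_0$, and $\Lambda_0=\langle2\tau_1-\tau_2\rangle$. Let $W$ be a disjoint union of copies of $Y$ and of trivial lines. The translation lengths $\tau_1,\tau_2,0$ that occur are distinguished by their values $1,2,0$ at $c$, so every admissible $\theta$ satisfies $\tau_{\theta(w)}=\tau_w$. Then $\nu_\theta(e_j')=\nu_\theta(e_j)$ for $j=1,2$, and the twist gains nothing on translations. We need a line with translation length $2\tau_1$.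
\end{example}

Sums of translation lengths come from the following construction. For $\mathbb Z$-spaces $Y',Y''$ with actions of $G$, let $Y'\otimes Y''$ be the set of orbits $[y',y'']$ of the action $k\cdot(y',y'')=(y'+k,y''-k)$ of $\mathbb Z$ on $Y'\times Y''$; thus $[y'+k,y'']=[y',y''+k]$. Put $[y',y'']+m=[y'+m,y'']$ and $g[y',y'']=[gy',gy'']$. The action of $\mathbb Z$ is free: if $(y'+m,y'')=(y'+k,y''-k)$, then $k=0$ and so $m=0$. The lines of $Y'\otimes Y''$ correspond to pairs of lines, compatibly with $G$. If $g$ preserves $y'+\mathbb Z$ and $y''+\mathbb Z$, then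
\[
g[y',y'']=[y'+\tau_{y'}(g),\,y''+\tau_{y''}(g)]=[y',y'']+\tau_{y'}(g)+\tau_{y''}(g).
\]
Let $Y_+=Y\sqcup\mathbb Z$, with $G$ acting trivially on the added line, and let $X=\{0,\tau_1,\dots,\tau_r\}$ be the set of translation lengths on $Y_+$. Define $Y_+^{\otimes1}=Y_+$ and $Y_+^{\otimes n}=Y_+^{\otimes(n-1)}\otimes Y_+$. By induction, $K$ preserves every line of $Y_+^{\otimes n}$, and the translation lengths that occur are exactly the sums of $n$ elements of $X$.

In Example~\ref{ex:12}, the space $Y_+\otimes Y_+$ has a line with translation length $\tau_1+\tau_1$ and a line with $\tau_2+0$. The element $c$ translates both by $2$ and preserves every line, so an automorphism $\theta$ that exchanges these two lines and is the identity elsewhere commutes with $G_0$. If $x_i\in N_i$ and $(x_1,x_2)\in I(\rho,\nu_\theta)$, then $2\tau_1(x_1)=\tau_2(x_2)=\tau_2(x_1)$ by \eqref{eq:twist}, which means $x_1\in\langle c\rangle$.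

In general, $\Lambda_0$ is a subgroup of the finitely generated abelian group $\Lambda$, so it has a finite generating set $\lambda_1,\dots,\lambda_l$. Separating positive and negative coefficients, write each $\lambda_k$ as a difference of two sums of elements of $X$. Since $0\in X$, we can pad the sums with zeros, so there is $n\ge1$ such that each $\lambda_k$ is a difference of two sums of exactly $n$ elements of $X$. Fix such an $n$.

\subsection*{Equalizing stabilizers}
The second difficulty appears when $N_0\ne G_0$. A bijection that commutes with $G_0$ and $\mathbb Z$ sends a line to a line with the same stabilizer in $G_0$, and these stabilizers vary: the added line of $Y_+$ has stabilizer $G_0$, while some line of $Y$ has a smaller one. To make all stabilizers equal, put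
\[
W=Y_+^{\otimes n}\times G/K,\qquad g(u,xK)=(gu,gxK),\qquad (u,xK)+m=(u+m,xK).
\]
This is a $\mathbb Z$-space with an action of $G$. Since $K$ is normal, $gxK=xK$ if and only if $g\in K$, and $K$ preserves the lines of $Y_+^{\otimes n}$. So every line of $W$ has stabilizer exactly $K$, and $\tau_{(u,xK)}=\tau_u$ on $K$. The translation lengths on $W$ are again the sums of $n$ elements of $X$. Now the necessary condition for moving $w$ to $w'$ is sufficient.

\begin{lemma}\label{lem:move}
If $w,w'\in W$ satisfy $\tau_w|_{N_0}=\tau_{w'}|_{N_0}$, then some $\theta\in\mathrm{Aut}_{\mathbb Z}(W)$ commutes with $G_0$ and satisfies $\theta(w)=w'$.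
\end{lemma}

\begin{proof}
Let $H=G_0\times\mathbb Z$. If $hw+m=w$, then $h$ preserves the line of $w$, so $h\in K\cap G_0=N_0$ and $m=-\tau_w(h)$. Hence $\mathrm{Stab}_H(w)=\{(h,-\tau_w(h)):h\in N_0\}=\mathrm{Stab}_H(w')$, and there is an isomorphism of $H$-sets $\beta:Hw\to Hw'$ with $\beta(w)=w'$. If $Hw=Hw'$, let $\theta$ be $\beta$ on $Hw$ and the identity elsewhere. If not, the orbits are disjoint; let $\theta$ be $\beta$ on $Hw$, $\beta^{-1}$ on $Hw'$, and the identity elsewhere.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:finiteindex}]
For $1\le k\le l$ choose $w_k,w_k'\in W$ with $\lambda_k=\tau_{w_k}-\tau_{w_k'}$. Since $\lambda_k$ vanishes on $N_0$, Lemma~\ref{lem:move} gives $\theta_k$ with $\theta_k(w_k)=w_k'$. Put $\nu_0=(\rho,\nu_{\theta_1},\dots,\nu_{\theta_l})$. Its target is finitely generated virtually abelian by (F2), and $\nu_0$ is injective on the factors by (I2).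

Let $J=I(\nu_0)\cap(N_1\times N_2)$, which has finite index in $I(\nu_0)$, and let $(x_1,x_2)\in J$. From $\rho(x_1)=\rho(x_2)$ we get $\tau_j(x_1)=\tau_j(x_2)$ for all $j$, hence $\tau_w(x_1)=\tau_w(x_2)$ for all $w\in W$. With \eqref{eq:twist} this gives
\[
\tau_{w_k}(x_1)=\tau_{w_k'}(x_2)=\tau_{w_k'}(x_1),
\]
so $\lambda_k(x_1)=0$ for all $k$, and $x_1\in S$ by Lemma~\ref{lem:annihilator}. The projection $J\to S$, $(x_1,x_2)\mapsto x_1$, is injective because $\nu_0$ is injective on $G_2$, and it maps $\Delta_0=\{(h,h):h\in N_0\}\le J$ onto $N_0$. So $|J:\Delta_0|\le|S:N_0|<\infty$. Thus $\Delta_0$ has finite index in $I(\nu_0)$, and so has $\Delta\supseteq\Delta_0$.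
\end{proof}

By (I1), $\nu_0(G_0)$ has finite index in $\nu_0(G_1)\cap\nu_0(G_2)$. If $G_0$ is virtually cyclic, this intersection is therefore virtually cyclic, which is what the problem asks for.

\section{The exact intersection}\label{sec:exact}

Finitely many cosets of $\Delta$ in $I(\nu_0)$ remain to be removed. Lemma~\ref{lem:finitetwist} removes them once we have a subgroup $P\ge G_0$ of finite index in $G$ that misses finitely many given elements of $G_1\setminus G_0$. We find $P$ by reducing translation lengths modulo an integer. For $q\ge1$, the group $G$ acts on the finite set $Y/q\mathbb Z$ of orbits of $q\mathbb Z$; let $K_q$ be the kernel. It is normal of finite index in $G$, so $G_0K_q$ is a subgroup of finite index. An element $g\in K_q$ satisfies $gy\in y+q\mathbb Z$ for all $y\in Y$, so $K_q\le K$ and $\tau(K_q)\subseteq q\mathbb Z^r$.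

\begin{lemma}\label{lem:separate}
For $a_1,\dots,a_s\in G_1\setminus G_0$ there is $q\ge1$ with $a_k\notin G_0K_q$ for all $k$.
\end{lemma}

\begin{proof}
Let $T$ be a finite set with $G_0=TN_0$, let $B=\mathbb Z^r/\tau(N_0)$, and let $M$ be the finite set of those elements $t^{-1}a_k$, $t\in T$, $1\le k\le s$, that lie in $N_1$. An element $x\in M$ is not in $N_0$, since $a_k\notin G_0$. As $\tau$ is injective on $N_1$, the image $\bar x$ of $\tau(x)$ in $B$ is nonzero, and (F3) gives $q_x$ with $\bar x\notin q_xB$. Let $q=\prod_{x\in M}q_x$, so that $\bar x\notin qB$ for all $x\in M$. Suppose that $a_k=thg$ with $t\in T$, $h\in N_0$, $g\in K_q$. Then $x=t^{-1}a_k=hg$ lies in $K\cap G_1=N_1$, so $x\in M$, and $\tau(x)\in\tau(N_0)+q\mathbb Z^r$. This says $\bar x\in qB$, a contradiction.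
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $\nu_0$ be as in Proposition~\ref{prop:finiteindex}, and let $(a_k,b_k)\Delta$, $1\le k\le s$, be the left cosets of $\Delta$ in $I(\nu_0)$ other than $\Delta$. Then $a_k\notin G_0$: otherwise $a_k$ and $b_k$ both lie in $G_2$ and have the same image under $\nu_0$, so $a_k=b_k\in G_0$ and $(a_k,b_k)\in\Delta$. Let $q$ be given by Lemma~\ref{lem:separate}, let $P=G_0K_q$, let $\psi$ be given by Lemma~\ref{lem:finitetwist}, and put $\nu=(\nu_0,\psi)$. Its target is finitely generated virtually abelian by (F2). By (I2), $\nu$ is injective on $G_1$ and on $G_2$, and $I(\nu)\subseteq I(\nu_0)\cap(P\times P)$. An element of $I(\nu_0)\setminus\Delta$ has the form $(a_kh,b_kh)$ with $h\in G_0\le P$, and $a_kh\notin P$ because $a_k\notin P$. Hence $I(\nu)=\Delta$, and $\nu(G_1)\cap\nu(G_2)=\nu(G_0)$ by (I1).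
\end{proof}

\section{Virtually cyclic amalgamated subgroups}\label{sec:cyclic}

\begin{proposition}\label{prop:known}
Let $G=G_1*_{G_0}G_2$ with $G_1,G_2$ finitely generated virtually abelian and $G_0$ virtually cyclic. Then some homomorphism from $G$ to a finitely generated virtually abelian group is injective on $G_1$ and on $G_2$.
\end{proposition}

By Lemma~\ref{lem:glue} it suffices to find faithful actions of $G_i$ on $\mathbb Z$-spaces $U_i$ such that $U_1\cong U_2$ as $(G_0\times\mathbb Z)$-sets. An example shows how. Let $G_1,G_2$ be as in Section~\ref{sec:example}, glued along $c=e_1e_2^2=e_1'$. In the natural actions on two lines, $c$ has translation lengths $1,2$ through $G_1$ and $1,0$ through $G_2$, and these do not match. But each action can be scaled by an integer $u$: let $e_j$ (or $e_j'$) translate line $j$ by $u$ instead of $1$. Let $U_1$ consist of two copies of the action of $G_1$, scaled by $1$ and $0$, and let $U_2$ consist of two copies of the action of $G_2$, scaled by $1$ and $2$. Now $c$ has translation lengths $1,2,0,0$ on $U_1$ and $1,0,2,0$ on $U_2$. Both lists are the multiplication table of $\{1,2\}$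 and $\{1,0\}$, and any automorphism-compatible matching of lines with equal lengths, by bijections commuting with $\mathbb Z$, is an isomorphism of $(G_0\times\mathbb Z)$-sets. The proof arranges that in general, too, each $(G_0\times\mathbb Z)$-orbit is described by one integer.

\begin{proof}
\emph{Compatible subgroups.} We find free abelian normal subgroups $N_i$ of finite rank and finite index in $G_i$ with $N_1\cap G_0=N_2\cap G_0=\langle c\rangle$ cyclic. Let $A_i\le G_i$ be given by (F1). If $G_0$ is finite, take $N_i=A_i$ and $c=1$; this works because $A_i$ is torsion-free. Let $G_0$ be infinite. The group $A_1\cap A_2\le G_0$ has finite index in $G_0$, so it is infinite and virtually cyclic; it is also free abelian, so it is infinite cyclic, generated by some $c$. Write $c=p_i^{k_i}$ with $k_i\ge1$ and $p_i$ a member of a basis of $A_i$; for this, take $k_i$ to be the greatest common divisor of the coordinates of $c$ in $A_i$, and recall that a vector with coprime coordinates extends to a basis. Let $N_i=\{x^{k_i}:x\in A_i\}$. It is characteristic of finite index in $A_i$, hence normal of finite index in $G_i$, and $c\in N_i\cap G_0$.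 Conversely, let $x\in N_i\cap G_0$. Some positive power of $x$ lies in the finite-index subgroup $\langle c\rangle\le\langle p_i\rangle$ of $G_0$, and $A_i/\langle p_i\rangle$ is torsion-free, so $x\in\langle p_i\rangle$. In coordinates for a basis containing $p_i$, the group $N_i$ consists of the vectors divisible by $k_i$, so $x\in N_i\cap\langle p_i\rangle=\langle p_i^{k_i}\rangle=\langle c\rangle$.

\emph{Orbit types.} For $t\in\mathbb Z$ let $O_t$ be the coset space $(G_0\times\mathbb Z)/\langle(c,-t)\rangle$. Let $D_i\ni1$ be a set of representatives of the finitely many double cosets $G_0gN_i$ in $G_i$. For $f\in\mathrm{Hom}(N_i,\mathbb Z)$ let $Y_i(f)$ be the induced space of Section~\ref{sec:spaces} with $H=G_i$ and $A=N_i$. The $(G_0\times\mathbb Z)$-orbits on $Y_i(f)$ correspond to the $G_0$-orbits on the set of lines $G_i/N_i$, so they are represented by the points $[g,0]$, $g\in D_i$. If $h[g,0]+m=[g,0]$ with $h\in G_0$, then $h$ fixes $gN_i$, so $h\in G_0\cap N_i$ by normality, say $h=c^\ell$; and \eqref{eq:induced} gives $m=-\ell f(g^{-1}cg)$. Conversely, each such pair $(h,m)$ fixes $[g,0]$. So the orbit of $[g,0]$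 is isomorphic to $O_t$ with $t=f(g^{-1}cg)$. Replacing $f$ by $uf$ multiplies $t$ by $u$.

\emph{Matching.} Let $F_i$ be a basis of $\mathrm{Hom}(N_i,\mathbb Z)$ together with $0$, and let $J_i=F_i\times D_i$, a finite nonempty set. For $j=(f,g)\in J_i$ put $t_i(j)=f(g^{-1}cg)$. Put $u_i(j)=t_i(j)$ if $c\ne1$ and $u_i(j)=1$ if $c=1$; the second case needs its own choice because then all $t_i(j)$ vanish. Define
\[
U_1=\bigsqcup_{j\in J_2}\ \bigsqcup_{f\in F_1}Y_1(u_2(j)f),\qquad
U_2=\bigsqcup_{j\in J_1}\ \bigsqcup_{f\in F_2}Y_2(u_1(j)f).
\]
The $(G_0\times\mathbb Z)$-orbits on $U_1$ are indexed by $f\in F_1$, $g\in D_1$ and $j_2\in J_2$, that is, by pairs $(j_1,j_2)\in J_1\times J_2$ with $j_1=(f,g)$, and the orbit with this index is isomorphic to $O_t$ with $t=t_1(j_1)u_2(j_2)$. The orbits on $U_2$ have the same index set and $t=u_1(j_1)t_2(j_2)$. If $c\ne1$, both integers equal $t_1(j_1)t_2(j_2)$; if $c=1$, both are $0$. So $U_1\cong U_2$ as $(G_0\times\mathbb Z)$-sets.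

\emph{Faithfulness.} For each $i$ some $u_i(j)$ is nonzero. For $c=1$ this holds by definition. For $c\ne1$ some $f\in F_i$ has $f(c)\ne0$, and we take $j=(f,1)$. If $u=u_2(j)\ne0$, the homomorphisms $uf$, $f\in F_1$, have the same kernels as the $f$, and these intersect trivially. So $G_1$ is faithful on $U_1$ by Lemma~\ref{lem:faithful}. The same argument with the indices exchanged shows that $G_2$ is faithful on $U_2$. Lemma~\ref{lem:glue} gives a homomorphism $G\to\mathrm{Aut}_{\mathbb Z}(U_1)$ that is injective on $G_1$ and on $G_2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]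
Proposition~\ref{prop:known} supplies the hypothesis of Theorem~\ref{thm:B}, and the latter gives $\nu$. The intersection $\nu(G_1)\cap\nu(G_2)=\nu(G_0)\cong G_0$ is virtually cyclic.
\end{proof}

\section{The group $\mathbb Z^2\rtimes SL_2(\mathbb Z)$}\label{sec:SL2}

The proof of Proposition~\ref{prop:known} uses the hypothesis on $G_0$ twice: to make $N_1\cap G_0$ and $N_2\cap G_0$ equal, and to describe an orbit by the value of a homomorphism $\langle c\rangle\to\mathbb Z$ at one generator, so that scaling can match any two orbit types. For $G_0$ virtually $\mathbb Z^2$ the statement itself can fail. Each factor may act by conjugation on a common normal subgroup $\mathbb Z^2$ through a finite group, while the two finite groups together generate an infinite one.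

\begin{proof}[Proof of Proposition~\ref{prop:C}]
The group $Q=SL_2(\mathbb Z)$ is an amalgam $Q_1*_{Q_0}Q_2$ with $Q_1\cong\mathbb Z/4$, $Q_2\cong\mathbb Z/6$, $Q_0\cong\mathbb Z/2$; see \cite{Serre}. Let $L=\mathbb Z^2$, let $G=L\rtimes Q$ for the natural action, and let $G_i=L\rtimes Q_i$ for $i=0,1,2$. These three subgroups are finitely generated and contain $L$ with finite index.

We check that $G=G_1*_{G_0}G_2$ by the universal property. The groups $G_1,G_2$ generate $G$, so an extension to $G$ of a pair of homomorphisms is unique if it exists. Let $\varphi_i:G_i\to E$, $i=1,2$, agree on $G_0$. They have a common restriction $\alpha$ to $L$, and their restrictions to $Q_1,Q_2$ extend to a homomorphism $\beta:Q\to E$. The set of $\gamma\in Q$ with $\beta(\gamma)\alpha(v)\beta(\gamma)^{-1}=\alpha(\gamma v\gamma^{-1})$ for all $v\in L$ is a subgroup that contains $Q_1$ and $Q_2$, so it is $Q$. Hence $v\gamma\mapsto\alpha(v)\beta(\gamma)$ is a homomorphism $G\to E$ that extends $\varphi_1$ and $\varphi_2$.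

Suppose that $\nu:G\to E$ is injective on $G_0$, with $E$ virtually abelian. Let $A$ be an abelian subgroup of finite index in $E$, and let $\gamma=\left(\begin{smallmatrix}1&1\\0&1\end{smallmatrix}\right)\in Q$. Since $A$ has finite index, every element of $E$ has a positive power in $A$. Choose $j\ge1$ with $\nu(\gamma^j)\in A$, and choose $m\ge1$ with $\nu(v)\in A$ for $v=(0,m)\in L$. Then $\nu(\gamma^jv\gamma^{-j})=\nu(v)$. Both $v$ and $\gamma^jv\gamma^{-j}$ lie in $L\le G_0$, where $\nu$ is injective, so they are equal. But $\gamma^jv\gamma^{-j}$ is the vector $\left(\begin{smallmatrix}1&j\\0&1\end{smallmatrix}\right)\left(\begin{smallmatrix}0\\m\end{smallmatrix}\right)=\left(\begin{smallmatrix}jm\\m\end{smallmatrix}\right)\ne v$, a contradiction.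
\end{proof}

\begin{thebibliography}{9}

\bibitem{MM}
Jon Merladet Urig\"uen and Ashot Minasyan,
\emph{Property (VRC) and virtual fibering for amalgamated free products},
arXiv:2511.21293 (2025).

\bibitem{Serre}
Serre, \emph{Trees}.

\end{thebibliography}
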